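# When does connectivity wait for more than the minimum degree? Hitting times in edge-incremental graphon processes

## 1. The uniform process: connectivity arrives with the last isolated vertex

Start with $n$ isolated vertices and add edges one at a time, each chosen uniformly among the pairs not yet joined. Let $g_n$ be the first time at which no vertex is isolated, and $f_n$ the first time at which the graph is connected. A connected graph on at least two vertices has no isolated vertex, so $g_n\le f_n$. Are the two times equal?

By hand, for $n=3$: two edges are needed to cover three vertices, and any two edges form a connected path, so $f_3=g_3=2$ always. For $n=4$: the second edge is disjoint from the first with probability $1/5$. In that case $g_4=2$, but two edges cannot connect four vertices, so $f_4>2$. Otherwise the first two edges form a path on three vertices, the fourth vertex is isolated, and the graph becomes connected at the moment when that vertex gets an edge. So $\mathbb P(f_4\ne g_4)=1/5$. Equality can only be hoped for as $n\to\infty$. An event holds *asymptotically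 almost surely* (aas) if its probability tends to $1$ as $n\to\infty$.

**Proposition A (the easy case).** In the uniform process, aas $f_n=g_n$.

The proof is the skeleton for much of what follows.

**Step 1: continuous time, to gain independence.** Give every pair an independent exponential clock of rate $1$ and let $\Gamma_s$ be the graph of pairs whose clock has rung by time $s$. By symmetry the order of the rings is a uniformly random ordering of the pairs, so as $s$ grows, $\Gamma_s$ runs through the uniform process. At a fixed time $s$ the edges of $\Gamma_s$ are independent, each present with probability $1-e^{-s}\le s$.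

**Step 2: a time at which some vertex is still isolated.** Fix $A\ge2$, let $n>A$, and put $s_0=\log(n/A)/(n-1)$. Let $Y$ be the number of isolated vertices of $\Gamma_{s_0}$. Then $\mathbb EY=ne^{-s_0(n-1)}=A$. Two given vertices are both isolated with probability $e^{-s_0(2(n-1)-1)}$, because the pair joining them is counted once and not twice. So the covariance of the two indicators is $e^{-2s_0(n-1)}(e^{s_0}-1)$. Hence $\mathrm{Var}\,Y\le A+A^2(e^{s_0}-1)$, and Chebyshev gives $\mathbb P(Y=0)\le \frac1A+(e^{s_0}-1)=\frac1A+o(1)$.

**Step 3: a time at which no vertex is isolated any more.** The expected number of isolated vertices of $\Gamma_{2s_0}$ is $ne^{-2s_0(n-1)}=A^2/n\to0$.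

**Step 4: no other obstruction between these times.** Let $B$ be the event that some set $S$ with $2\le|S|\le n/2$ is connected in $\Gamma_{2s_0}$ and has no edge leaving it in $\Gamma_{s_0}$. There are $k^{k-2}$ trees on $k$ labelled vertices (Cayley's formula), and pairs inside $S$ are independent of pairs leaving $S$. So
$$\mathbb P(B)\le\sum_{k=2}^{\lfloor n/2\rfloor}\binom nk k^{k-2}(2s_0)^{k-1}e^{-s_0k(n-k)}\le\frac1{2s_0}\sum_{k=2}^{\lfloor n/2\rfloor}\left(2e\,s_0n\,e^{-s_0(n-k)}\right)^k ,$$
using $\binom nkk^{k-2}\le n^kk^k/k!\le(en)^k$. Here $\log(n/A)\le s_0n\le2\log n$, and $1/(2s_0)\le n$ for large $n$.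

* If $k\le n/4$, then $e^{-s_0(n-k)}\le(A/n)^{3/4}$, so the bracket is at most $q_1=4e(\log n)(A/n)^{3/4}$. These terms sum to at most $2nq_1^2=O(n^{-1/2}\log^2n)\to0$.
* If $n/4<k\le n/2$, then $e^{-s_0(n-k)}\le(A/n)^{1/2}$, so the bracket is at most $q_2=4e(\log n)(A/n)^{1/2}$. These terms sum to at most $2nq_2^{\,n/4}\to0$.

**Step 5: conclusion.** With probability at least $1-\frac1A-o(1)$ we have $Y\ge1$, there is no isolated vertex at time $2s_0$, and $B$ fails. Let $t^*$ be the first time without isolated vertices, so $s_0<t^*\le2s_0$. If $\Gamma_{t^*}$ were disconnected, its smallest component $S$ would have $2\le|S|\le n/2$. It would be connected in $\Gamma_{2s_0}\supseteq\Gamma_{t^*}$ and have no edge leaving it in $\Gamma_{s_0}\subseteq\Gamma_{t^*}$, so $B$ would occur. So $\Gamma_{t^*}$ is connected and $f_n=g_n$. Let $n\to\infty$, then $A\to\infty$. $\qquad\blacksquare$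

What changes if different pairs have different rates, and if "connected" becomes "$K$-connected"?

## 2. Graphons and the weighted process

**Definition (graphon).** A *graphon* is a symmetric measurable function $W:\Omega^2\to[0,1]$, where $(\Omega,\mu)$ is a probability space. It is *connected* if $\int_{A\times(\Omega\setminus A)}W\,d(\mu\times\mu)>0$ for every measurable $A\subseteq\Omega$ with $0<\mu(A)<1$.

A constant $W\equiv c>0$ is connected. On $[0,1]$ with Lebesgue measure, the function equal to $1$ on $[0,\frac12]^2\cup(\frac12,1]^2$ and $0$ elsewhere is not: take $A=[0,\frac12]$. Changing the value $0$ to any $\varepsilon>0$ makes it connected, since then $W\ge\varepsilon$ everywhere.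

**Definition (the $W$-edge-incremental process of order $n$).** Sample $x_1,\dots,x_n\in\Omega$ independently from $\mu$, and let $G^0$ be the edgeless graph on $[n]$. For $t=1,\dots,\binom n2$ add one edge to $G^{t-1}$, as follows. Call a nonedge $ij$ of $G^{t-1}$ *visible* if $W(x_i,x_j)>0$, and let $I_t$ be the set of visible pairs. If $I_t\ne\emptyset$, add $ab\in I_t$ with probability $W(x_a,x_b)/\sum_{ij\in I_t}W(x_i,x_j)$. If $I_t=\emptyset$, add a uniformly random nonedge. The result is $G^t$.

For constant $W\equiv c>0$ this is the uniform process. Given the sample, we write $W_{ij}=W(x_i,x_j)$ for $i\ne j$.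

**Definition (hitting times).** A graph is *$K$-connected* if it has more than $K$ vertices and remains connected after deleting any set of fewer than $K$ vertices. For a property preserved under adding edges, the *hitting time* is the smallest $t$ such that $G^t$ has it. Let $f_n$ be the hitting time of being $K$-connected and $g_n$ that of having minimum degree at least $K$.

So $1$-connected means connected, with at least two vertices. A cycle is $2$-connected; a path on three vertices is not, since deleting the middle vertex disconnects it.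

The following problem comes from Jan Hladký, Gopal Viswanathan, "Connectivity of inhomogeneous random graphs II", arXiv:2305.03607 (2023).

**Problem.** Prove or disprove: if $W$ is a connected graphon and $K\in\mathbb N$, then aas $f_n=g_n$.

For $K=0$ trivially $f_n=g_n=0$. From now on $K\ge1$ is fixed and $n>K+1$. We shall see that the statement is false, and then determine which condition on the lower tail of the degrees makes it true.

Three facts carry over from Section 1.

**(F1) Continuous-time embedding.** Given $x_1,\dots,x_n$, give each pair with $W_{ij}>0$ an independent exponential clock of rate $W_{ij}$, and let $\Gamma_s$ be the graph of pairs whose clock has rung by time $s$. Almost surely no two clocks ring together. By memorylessness, given the pairs that have rung, the remaining clocks are again independent exponentials with their old rates. The first of several independent exponential clocks to ring is a given one with probability its rate divided by the sum of the rates. So the next pair is $ab$ with probability $W_{ab}/\sum W_{ij}$, the sum being over visible pairs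 that have not rung. Hence the order of ringing has the law of the process until the visible pairs are exhausted, and we couple so that $\Gamma_s=G^{|E(\Gamma_s)|}$ for all $s$. At a fixed time $s$ the edges are independent, and $\mathbb P(ij\in\Gamma_s)=1-e^{-sW_{ij}}\le sW_{ij}$.

**(F2)** A $K$-connected graph has minimum degree at least $K$: if $\deg v<K$, deleting the neighbors of $v$ leaves $v$ isolated together with at least one other vertex, because $n>K$. Hence $g_n\le f_n$.

**(F3)** If $\Gamma_s$ has minimum degree at least $K$ but is disconnected, then $g_n\le|E(\Gamma_s)|<f_n$. Indeed $\Gamma_s=G^{|E(\Gamma_s)|}$ has the degree property, and neither this graph nor any earlier one is connected, hence none is $K$-connected.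

We also use two textbook tail bounds. If $X$ is a sum of independent $[0,1]$-valued variables with mean $m$, then
$$\mathbb P(X\le m/2)\le e^{-m/8},\qquad \mathbb P(X\ge a)\le(em/a)^a\quad(a\ge m,\ a>0).\tag{1}$$
Both are called Chernoff bounds below.

## 3. Cut weight against degree weight: where the uniform proof breaks

Fix a sample and write $V=[n]$ and
$$d_v=\sum_{j\ne v}W_{vj},\qquad \mathrm{vol}(S)=\sum_{v\in S}d_v,\qquad w(S,T)=\sum_{i\in S,\,j\in T}W_{ij}\ (S\cap T=\emptyset),\qquad \mathrm{cut}(S)=w(S,V\setminus S).$$
At time $s$ a vertex $v$ is isolated with probability $e^{-sd_v}$, and no edge leaves $S$ with probability $e^{-s\,\mathrm{cut}(S)}$.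

Let us rerun Section 1 for general $W$ and $K=1$. Step 2 survives if we choose $s_0$ with $\sum_ve^{-s_0d_v}=A$ and $s_0$ is not too large. Step 4 compared the isolation of $S$ with the isolation of its vertices: for $W\equiv1$ and $k=|S|\le n/4$,
$$\mathrm{cut}(S)=k(n-k)\ge\tfrac34k(n-1)=\tfrac34\mathrm{vol}(S).$$
So isolating $S$ costs nearly as much as isolating all its vertices separately. In general
$$\mathrm{cut}(S)=\mathrm{vol}(S)-\sum_{i,j\in S,\ i\ne j}W_{ij},\tag{2}$$
where the last sum runs over ordered pairs and can be as large as $k(k-1)$. If the $k$ vertices of $S$ have $d_v$ of order $k$, it may swallow almost all of $\mathrm{vol}(S)$. This is the point where the argument stops: a small cluster of $k$ low-degree points whose weight is nearly all internal. Such a cluster fills up with internal edges, so every degree in it becomes large, long before any edge leaves it.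

How low must the degrees be? With $\deg(x)=\int W(x,y)\,d\mu(y)$, the number $d_v$ is typically about $n\deg(x_v)$. So we need about $k$ sampled points with $\deg$ of order $k/n$. As a heuristic, that requires $\mu\{x:\deg(x)<\delta\}$ to be of order at least $\delta$ at $\delta\approx k/n$. This suggests both how to build a counterexample and which hypothesis rules one out.

## 4. Cliques with weak links to a common core

The graphon is fixed while $n$ varies, so one part of fixed measure $p$ does not give a small cluster: it receives about $pn$ points. We therefore use infinitely many parts, one for each scale.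

**The family of examples.** Let $\Omega=[0,1]$ with Lebesgue measure, partitioned into $A_0,A_1,\dots$ with $\mu(A_k)=p_k>0$ and $\sum_{k\ge1}p_k\le\frac12$, so $p_0\ge\frac12$. For $\varepsilon_k\in(0,1]$ put
$$W=1\text{ on }A_k\times A_k\ (k\ge0),\quad W=\varepsilon_k\text{ on }(A_0\times A_k)\cup(A_k\times A_0)\ (k\ge1),\quad W=0\text{ elsewhere.}$$

**These graphons are connected.** Let $0<\mu(A)<1$ and suppose $\int_{A\times A^c}W=0$. Since $W=1$ on $A_0\times A_0$, we get $\mu(A\cap A_0)\,\mu(A_0\setminus A)=0$. Replacing $A$ by $A^c$ if necessary (allowed, as $W$ is symmetric), $\mu(A\cap A_0)=0$. Since $\mu(A)>0$, some $k\ge1$ has $\mu(A\cap A_k)>0$. Then $\int_{A\times A^c}W\ge\varepsilon_k\,\mu(A\cap A_k)\,\mu(A_0)>0$, a contradiction.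

Let $X_j$ be the number of sampled points in $A_j$. At time $1$ each pair inside a part is an edge of $\Gamma_1$ with probability $1-e^{-1}$, so we need, for $m\ge1$,
$$\mathbb P(\mathrm{Bin}(m,1-e^{-1})<K)\le\sum_{i<K}\binom mie^{-(m-i)}\le Km^Ke^{K-m}.\tag{3}$$

**Theorem 1 (disproof).** There are a connected graphon $W$ and integers $n_1<n_2<\dots$ such that for every $K\ge1$, $\mathbb P(f_{n_k}=g_{n_k})\to0$ as $k\to\infty$.

**Proof.** Let $n_k=2^{4^k}$, so $n_{k+1}=n_k^4$, and for $k\ge1$ put $p_k=k/n_k$ and $\varepsilon_k=n_k^{-3}$. Since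
$$\frac{p_{j+1}}{p_j}=\frac{j+1}{j}\cdot\frac{n_j}{n_{j+1}}\le2n_j^{-3}\le\frac12,$$
we have $\sum_{k\ge1}p_k\le2p_1=\frac18$. Fix $K$, take $n=n_k$ and let $k\to\infty$.

**Step 1: what the sample looks like.** We want the part $A_k$ to hold a small but growing number of points, later parts to be empty, and earlier parts to be huge. With probability tending to $1$ the following hold.

* $X_j=0$ for all $j>k$. The expected number of such points is $n_k\sum_{j>k}j/n_j\le2(k+1)n_k/n_{k+1}=2(k+1)n_k^{-3}\to0$, by the ratio bound above.
* $X_k\ge k/2$. The mean is $k$ and the variance at most $k$, so Chebyshev bounds the failure probability by $k/(k/2)^2=4/k$.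
* $X_j\ge\frac12n^{3/4}$ for all $0\le j<k$. For $1\le j<k$ the mean is $np_j=nj/n_j\ge n_k/n_{k-1}=n^{3/4}$, and $np_0\ge n/2\ge n^{3/4}$ since $n\ge16$. By (1) the failure probability is at most $ke^{-n^{3/4}/8}\to0$.

In particular $0<X_k<n$, since $X_0>0$. Condition on such a sample.

**Step 2: no edge of $\Gamma_1$ leaves the cluster.** The only positive weights between points of $A_k$ and other points equal $\varepsilon_k$. So the expected number of edges of $\Gamma_1$ leaving the vertex set of $A_k$ is at most $n^2\varepsilon_k=1/n\to0$.

**Step 3: all degrees in $\Gamma_1$ are at least $K$.** Every sampled point lies in some $A_j$ with $0\le j\le k$, and there it has $\mathrm{Bin}(X_j-1,1-e^{-1})$ neighbors inside its own part. By (3), some vertex of $A_k$ has fewer than $K$ of these with probability at most $X_k\cdot KX_k^Ke^{K+1-X_k}\to0$, because $X_k\ge k/2\to\infty$. Some vertex of another part has fewer than $K$ with probability at most $n\cdot Kn^Ke^{K+1-n^{3/4}/2}\to0$.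

**Step 4: conclusion.** So with probability tending to $1$, $\Gamma_1$ has minimum degree at least $K$, but no edge leaves the proper nonempty vertex set of $A_k$, and $\Gamma_1$ is disconnected. By (F3), $g_n<f_n$. $\qquad\blacksquare$

So the statement in the Problem is false, for every $K\ge1$.

## 5. The lower tail of the degree function

**Definition.** $\varphi_W(\delta)=\mu\{x:\deg(x)<\delta\}$.

Two examples on $[0,1]$, both connected because $W>0$ almost everywhere. For $W(x,y)=xy$ we have $\deg(x)=x/2$ and $\varphi_W(\delta)=2\delta$ for $\delta\le\frac12$: a linear tail. For $W(x,y)=\sqrt{xy}$ we have $\deg(x)=\frac23\sqrt x$ and $\varphi_W(\delta)=\frac94\delta^2$ for $\delta\le\frac23$, which is $o(\delta)$.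

In the example of Theorem 1, the degree on $A_k$ is $p_k+\varepsilon_kp_0<2k/n_k$, so with $\delta=2k/n_k$ we get $\varphi_W(\delta)\ge p_k=\delta/2$. The tail is not $o(\delta)$, in line with the heuristic of Section 3.

**Theorem 2 (positive result).** Let $W$ be a connected graphon with $\varphi_W(\delta)=o(\delta)$ as $\delta\to0$ (for instance, $\operatorname{ess\,inf}\deg>0$). Then for every $K$, aas $f_n=g_n$.

**Theorem 3 (sharpness).** Let $\psi:(0,1]\to[0,1]$ be nondecreasing. The following are equivalent.

* (a) $\psi(\delta)=o(\delta)$ as $\delta\to0$.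
* (b) For every connected graphon $W$ with $\varphi_W(\delta)\le\psi(\delta)$ for all sufficiently small $\delta$, and every $K$, aas $f_n=g_n$.

Moreover, if (a) fails, there is a single connected $W$ with $\varphi_W\le\psi$ on $(0,1/2]$ such that $\limsup_n\mathbb P(f_n\ne g_n)>0$ for every $K\ge1$. In particular, for every $C>0$ the condition $\varphi_W(\delta)\le C\delta$ does not suffice.

Theorem 3 is about conditions that bound $\varphi_W$ by a function of $\delta$. It does not say that $\varphi_W(\delta)=o(\delta)$ is necessary for each individual $W$; for instance, nothing here decides $W(x,y)=xy$.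

Sections 6 to 9 prove Theorem 2. Throughout them $W$ is as in Theorem 2 and $\varphi=\varphi_W$. Since $\varphi(\delta)\to0$, we have $\deg>0$ almost everywhere, so $W$ is not a.e. $0$.

## 6. What a typical sample satisfies

Besides the notation of Section 3, let $N(d)=\#\{v:d_v<d\}$. We need two properties of the sample: few vertices of low weight (Claim 2), and large cuts around all sets of linear size (Claim 4).

**Claim 1.** Aas $d_v\ge\frac12(n-1)\deg(x_v)$ for all $v$.

**Proof.** This transfers the hypothesis on $\deg$ to the weights $d_v$. Given $x_v$, $d_v$ is a sum of $n-1$ independent $[0,1]$-valued variables with mean $(n-1)\deg(x_v)$. By (1), the inequality fails for $v$ with conditional probability at most $e^{-(n-1)\deg(x_v)/8}$. Put $c=(n-1)/8$ and $D=\deg(x_1)$. The total failure probability is at most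
$$n\,\mathbb Ee^{-cD}=n\,\mathbb E\int_D^\infty ce^{-c\delta}\,d\delta=n\int_0^\infty ce^{-c\delta}\varphi(\delta)\,d\delta .$$
Given $\zeta>0$, choose $\delta_0$ with $\varphi(\delta)\le\zeta\delta$ for $\delta\le\delta_0$, and use $\varphi\le1$ beyond $\delta_0$. The bound is at most $n(\zeta/c+e^{-c\delta_0})$, whose limsup is at most $8\zeta$. Let $\zeta\to0$. $\square$

**Claim 2.** For every $\eta\in(0,1)$ there is $\alpha\in(0,1)$ such that aas $N(d)\le\eta d$ for all $0<d\le\alpha n$. In particular aas $d_v\ge1/\eta$ for all $v$.

**Proof.** Let $\zeta=\eta/(12e)$, choose $\delta_0\in(0,1)$ with $\varphi(\delta)\le\zeta\delta$ for $\delta\le\delta_0$, and put $\alpha=\delta_0/6$. Let $Q(\delta)=\#\{v:\deg(x_v)<\delta\}$, which has law $\mathrm{Bin}(n,\varphi(\delta))$. On the event of Claim 1, $d_v<d$ implies $\deg(x_v)<2d/(n-1)\le3d/n$ for $n\ge3$, so $N(d)\le Q(3d/n)$.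

*Reduction to powers of two.* It suffices that aas $Q(3\cdot2^i/n)\le\eta2^{i-1}$ for all integers $i$ (of either sign) with $2^i\le2\alpha n$. Indeed, let $0<d\le\alpha n$ and choose $i$ with $2^{i-1}\le d<2^i$; then $2^i\le2\alpha n$ and $N(d)\le Q(3d/n)\le Q(3\cdot2^i/n)\le\eta2^{i-1}\le\eta d$.

*The union bound.* Fix $M\ge1$.

* For all $i$ with $2^i\le M$ at once, the bound holds if $Q(3M/n)=0$, which fails with probability at most $n\varphi(3M/n)\to0$ as $n\to\infty$.
* Let $M<2^i\le2\alpha n$. Then $3\cdot2^i/n\le6\alpha=\delta_0$, so $Q(3\cdot2^i/n)$ has mean at most $3\zeta2^i=\frac{\eta}{4e}2^i$, which is less than $a=\eta2^{i-1}$. By (1) the failure probability is at most $(3e\zeta2^i/a)^a=(6e\zeta/\eta)^a=2^{-\eta2^{i-1}}$.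

The sum of $2^{-\eta2^{i-1}}$ over $2^i>M$ tends to $0$ as $M\to\infty$. Let $n\to\infty$, then $M\to\infty$.

*Last assertion.* Let $n$ be so large that $1/\eta\le\alpha n$. For every $d<1/\eta$ we have $N(d)\le\eta d<1$, so $N(d)=0$. Hence $d_v\ge1/\eta$ for all $v$. $\square$

For sets of linear size we use connectedness of $W$, made quantitative by compactness.

**Claim 3.** For every $a\in(0,\frac12)$ there is $\beta_0>0$ such that $\iint h(x)W(x,y)(1-h(y))\,d\mu(x)\,d\mu(y)\ge\beta_0$ for all measurable $h:\Omega\to[0,1]$ with $a\le\int h\le1-a$.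

**Proof.** Otherwise there are such $h_i$ for which the double integrals tend to $0$. A bounded sequence in a Hilbert space has a weakly convergent subsequence, so we may assume $h_i\to h$ weakly in $L^2(\mu)$. Then $0\le h\le1$ a.e. and $a\le\int h\le1-a$, since these conditions define weakly closed sets. The integral operator with kernel $W$ is Hilbert–Schmidt, hence compact, so it maps the weakly convergent sequence $1-h_i$ to a norm-convergent one. Therefore $\iint h_iW(1-h_i)\to\iint hW(1-h)$, and the limit is $0$. The integrand is nonnegative, so $W=0$ a.e. on $A\times B$ with $A=\{h>0\}$ and $B=\{h<1\}$. Here $\mu(A)>0$ because $\int h\ge a$, and $\mu(B)>0$ because $\int(1-h)\ge a$.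

* If $\mu(A)<1$: $A^c=\{h=0\}\subseteq B$ up to a null set, so $W=0$ a.e. on $A\times A^c$, contradicting connectedness.
* If $\mu(A)=1$ and $\mu(B)<1$: $W=0$ a.e. on $B^c\times B$, because $B^c\subseteq A$ up to a null set. This contradicts connectedness.
* If $\mu(A)=\mu(B)=1$: $W=0$ a.e., a contradiction. $\square$

**Claim 4.** For every $a\in(0,\frac12)$ there is $\beta>0$ such that aas $\mathrm{cut}(S)\ge\beta n^2$ for all $S\subseteq V$ with $an\le|S|\le n/2$.

**Proof.** The idea is to turn $S$ into a function $h$ by recording its density on each cell of a fixed partition. Let $\beta_0$ be given by Claim 3 with $a/2$ in place of $a$, and let $\varepsilon=\beta_0/8$.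

*Step function.* There are a finite measurable partition $(P_b)$ of $\Omega$ and a symmetric step function $U=\sum_{b,c}u_{bc}1_{P_b\times P_c}$ with values in $[0,1]$ and $\|W-U\|_1\le\varepsilon$. Indeed, step functions are dense in $L^1(\Omega^2)$, and symmetrizing and truncating to $[0,1]$ does not increase the distance to $W$.

*Two sampling events.* Let $Z=n^{-2}\sum_{i\ne j}|W-U|(x_i,x_j)$, over ordered pairs. Its mean is at most $\varepsilon$. Two summands with disjoint index sets are independent, and at most $4n^3$ pairs of summands share an index, so $\mathrm{Var}\,Z\le4/n$. By Chebyshev, aas $Z\le2\varepsilon$. Next let $n_b=\#\{i:x_i\in P_b\}$, $\nu_b=n_b/n$, $\mu_b=\mu(P_b)$ and $\theta=\min\{a/2,\varepsilon/2\}$. By the law of large numbers, aas $\sum_b|\nu_b-\mu_b|\le\theta$. Assume both events.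

*All $S$ at once.* Let $an\le|S|\le n/2$, $m_b=\#\{i\in S:x_i\in P_b\}$, $h_b=m_b/n_b$ (and $h_b=0$ if $n_b=0$), and let $h=h_b$ on $P_b$. Then $|S|/n=\sum_bh_b\nu_b$ and $\int h=\sum_bh_b\mu_b$ differ by at most $\theta\le a/2$, so $\frac a2\le\int h\le\frac12+\frac a2\le1-\frac a2$. Furthermore
$$\frac{\mathrm{cut}(S)}{n^2}\ge\frac1{n^2}\sum_{b,c}u_{bc}m_b(n_c-m_c)-2\varepsilon=\sum_{b,c}u_{bc}\nu_b\nu_ch_b(1-h_c)-2\varepsilon .$$
Replacing $\nu_b\nu_c$ by $\mu_b\mu_c$ changes the last sum by at most $\sum_{b,c}|\nu_b\nu_c-\mu_b\mu_c|\le\sum_{b,c}\big(\nu_b|\nu_c-\mu_c|+\mu_c|\nu_b-\mu_b|\big)\le2\theta\le\varepsilon$. So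
$$\frac{\mathrm{cut}(S)}{n^2}\ge\iint hU(1-h)-3\varepsilon\ge\iint hW(1-h)-4\varepsilon\ge\beta_0-4\varepsilon=\frac{\beta_0}2 .$$
Thus $\beta=\beta_0/2$ works. $\square$

## 7. Expansion of small sets and the expected number of isolated vertices

**Parameters.** Fix $A\ge2$ and $0<\eta\le\min\{\frac1{128},\frac1{32K}\}$. Let $\alpha$ be given by Claim 2, put $\alpha_1=\alpha/64$, and let $\beta$ be given by Claim 4 with $a=\alpha_1$. Aas the sample satisfies the conclusions of Claims 2 and 4. From now on condition on such a sample; probabilities refer to the clocks only. "For large $n$" and $o(1)$ are uniform over such samples.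

**Step 1: small sets expand.** This repairs the break of Section 3. We also allow a set $T$ of fewer than $K$ vertices to be deleted. If $1\le|S|\le\alpha_1n$, $T\cap S=\emptyset$ and $|T|\le K-1$, then for large $n$
$$\mathrm{cut}(S)-w(S,T)\ge\tfrac{15}{16}\mathrm{vol}(S).\tag{4}$$
Let $k=|S|$. Since $64k\le\alpha n$, at most $N(64k)\le64\eta k\le k/2$ vertices of $S$ have $d_v<64k$, so $\mathrm{vol}(S)\ge\frac k2\cdot64k=32k^2$. The total weight of ordered pairs inside $S$ is therefore at most $k^2\le\frac1{32}\mathrm{vol}(S)$, and by (2), $\mathrm{cut}(S)\ge\frac{31}{32}\mathrm{vol}(S)$. Finally $d_v\ge1/\eta$ for all $v$ gives $k\le\eta\,\mathrm{vol}(S)$, so $w(S,T)\le Kk\le K\eta\,\mathrm{vol}(S)\le\frac1{32}\mathrm{vol}(S)$.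

**Step 2: the function $\Lambda$.** Let $\Lambda(s)=\sum_ve^{-sd_v}$, the expected number of isolated vertices of $\Gamma_s$. Since $e^{-sd_v}=\int_{d_v}^\infty se^{-sz}\,dz$, Claim 2 for $z\le\alpha n$ and $N\le n$ for $z>\alpha n$ give
$$\Lambda(s)=\int_0^\infty se^{-sz}N(z)\,dz\le\int_0^\infty se^{-sz}\eta z\,dz+n\int_{\alpha n}^\infty se^{-sz}\,dz=\frac\eta s+ne^{-\alpha ns}.\tag{5}$$

**Step 3: the starting time $s_0$.** $\Lambda$ is continuous and strictly decreasing from $n$ to $0$, as all $d_v>0$. So for $n>A$ there is a unique $s_0>0$ with $\Lambda(s_0)=A$. We claim that for large $n$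
$$\frac{\log n}{2n}\le s_0\le\frac1A.\tag{6}$$
Since $d_v<n$, $A=\Lambda(s_0)\ge ne^{-s_0n}$, so $s_0\ge\log(n/A)/n\ge\frac{\log n}{2n}$ once $n\ge A^2$. If $s_0\ge\frac{\log n}{\alpha n}$, then $ne^{-\alpha ns_0}\le1$, and (5) gives $A\le\eta/s_0+1\le\eta/s_0+A/2$, so $s_0\le2\eta/A$. In all cases $s_0\le\max\{2\eta/A,\frac{\log n}{\alpha n}\}\le1/A$ for large $n$.

**Step 4: at time $s_0$ there is probably an isolated vertex.** Let $Y$ be the number of isolated vertices of $\Gamma_{s_0}$, so $\mathbb EY=A$. For $u\ne v$, both are isolated with probability $e^{-s_0(d_u+d_v-W_{uv})}$, so the covariance of the indicators is $e^{-s_0(d_u+d_v)}(e^{s_0W_{uv}}-1)\le2s_0e^{-s_0(d_u+d_v)}$, using $e^x-1\le2x$ on $[0,1]$ and $s_0\le1/A\le\frac12$. Summing over ordered pairs, $\mathrm{Var}\,Y\le A+2s_0A^2\le3A$, and by Chebyshev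
$$\mathbb P(Y=0)\le\frac3A.\tag{7}$$

## 8. Separating sets at all doubling times

In Section 1 one window $[s_0,2s_0]$ sufficed, because every vertex had the same weight. Now some $d_v$ may be as small as a large constant, and the last low-degree vertex may take much longer. So we control all windows $[2^is_0,2^{i+1}s_0)$, and the bounds must be summable over $i$.

**Step 1: what a failure looks like.** Suppose that at some time $t\ge s_0$, $\Gamma_t$ has minimum degree at least $K$ but is not $K$-connected. As $n>K$, deleting some set of at most $K-1$ vertices disconnects $\Gamma_t$. Let $T$ be such a set of minimum size and let $S$ be a smallest component of $\Gamma_t-T$.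

* $|S|\le n/2$, $\Gamma_t[S]$ is connected, and there are no $\Gamma_t$-edges between $S$ and $V\setminus(S\cup T)$.
* Every $w\in T$ has a $\Gamma_t$-neighbor in $S$. Otherwise $T\setminus\{w\}$ would still separate $S$ from the other components, against minimality.
* $|S|\ge2$, since the vertex of a singleton $S$ would have degree at most $|T|\le K-1$.

Since $\Gamma_s\subseteq\Gamma_t\subseteq\Gamma_{2s}$ for $t\in[s,2s)$, one of the following events occurs.

* $B_1$: there are disjoint $S,T$ with $|T|\le K-1$, $\alpha_1n<|S|\le n/2$, and no $\Gamma_{s_0}$-edge between $S$ and $V\setminus(S\cup T)$.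
* $B_2(i)$ for some $i\ge0$, with $s=2^is_0$: there are disjoint $S,T$ with $|T|\le K-1$, $2\le|S|\le\alpha_1n$, $\Gamma_{2s}[S]$ connected, every $w\in T$ having a $\Gamma_{2s}$-neighbor in $S$, and no $\Gamma_s$-edge between $S$ and $V\setminus(S\cup T)$.

**Step 2: large sets.** There are at most $2^n$ choices of $S$ and $\sum_{j<K}\binom nj\le Kn^{K-1}\le n^K$ choices of $T$, and $w(S,T)\le Kn$. By Claim 4 and (6), for large $n$,
$$\mathbb P(B_1)\le2^nn^Ke^{-s_0(\beta n^2-Kn)}\le2^nn^Ke^{-\frac12(\beta n-K)\log n}\to0 .$$

**Step 3: small sets, the union bound.** Fix $i$, $s=2^is_0$, and $S,T$ with $|S|=k$. The three requirements in $B_2(i)$ concern pairs inside $S$, pairs between $S$ and $T$, and pairs between $S$ and the rest. These sets of pairs are disjoint, so the requirements are independent.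

* $\Gamma_{2s}[S]$ contains one of the $k^{k-2}$ trees on $S$: probability at most $k^{k-2}(2s)^{k-1}$.
* Every $w\in T$ has a $\Gamma_{2s}$-neighbor in $S$: probability at most $\prod_{w\in T}\big(2s\sum_{v\in S}W_{vw}\big)$.
* No $\Gamma_s$-edge to the rest: probability $e^{-s(\mathrm{cut}(S)-w(S,T))}\le e^{-\frac{15}{16}s\,\mathrm{vol}(S)}$ by (4).

We use twice that, for nonnegative $y_v$, $\sum_{|S|=k}\prod_{v\in S}y_v\le\frac1{k!}\big(\sum_vy_v\big)^k$: expanding the power produces each product $k!$ times. First sum over $T$. As $\sum_{w\notin S}2s\sum_{v\in S}W_{vw}\le2s\,\mathrm{vol}(S)$, the sets $T$ of size $j$ contribute at most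
$$\frac{(2s\,\mathrm{vol}(S))^j}{j!}=32^j\,\frac{(\frac1{16}s\,\mathrm{vol}(S))^j}{j!},$$
and all $|T|\le K-1$ together contribute at most $32^Ke^{s\,\mathrm{vol}(S)/16}$. So choosing $T$ costs only a change of the exponent from $\frac{15}{16}$ to $\frac78$. Now sum over $S$, with $y_v=e^{-\frac78sd_v}$ and $k^{k-2}/k!\le k^k/k!\le e^k$:
$$\mathbb P(B_2(i))\le32^K\sum_{k\ge2}e^k(2s)^{k-1}\Lambda(\tfrac78s)^k=\frac{32^K}{2s}\sum_{k\ge2}q^k,\qquad q=2es\Lambda(\tfrac78s).\tag{8}$$

**Step 4: the series is dominated by $k=2$.** Put $R=R(s)=\frac{2\eta}s+ne^{-\alpha ns/2}$. By (5) at $s/2$,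
$$\Lambda(\tfrac78s)\le\Lambda(\tfrac s2)\le R.\tag{9}$$
By (6), $sn\ge\frac12\log n$. The function $ye^{-\alpha y/2}$ decreases for $y\ge2/\alpha$, so for large $n$ we have $sne^{-\alpha ns/2}\le\frac12(\log n)n^{-\alpha/4}=o(1)$, uniformly in $i$. Hence $q\le2esR\le4e\eta+o(1)\le\frac12$ for large $n$, because $\eta\le\frac1{128}$. So $\sum_{k\ge2}q^k\le2q^2$, and (8) gives
$$\mathbb P(B_2(i))\le C_K\,s\,\Lambda(\tfrac78s)^2,\qquad C_K=4e^2\,32^K.\tag{10}$$

**Step 5: why (9) alone does not suffice, and the interpolation.** Inserting (9) into (10) gives $sR^2$, which contains $4\eta^2/s$. This is fine for $s\ge\eta$ but useless for small $s$: for $W\equiv1$, $s_0=\log(n/A)/(n-1)$ and $4\eta^2/s_0\to\infty$. One would like to use $\Lambda(s)\le\Lambda(s_0)=A$, but the argument in (10) is $\frac78s$, and $\Lambda(\frac78s_0)$ need not be bounded: for $W\equiv1$ it equals $n(A/n)^{7/8}=A^{7/8}n^{1/8}$. The way out is to interpolate between the points $s$ and $s/2$. Since $\frac78=\frac34\cdot1+\frac14\cdot\frac12$, Hölder's inequality applied to $\sum_v(e^{-sd_v})^{3/4}(e^{-sd_v/2})^{1/4}$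 gives
$$\Lambda(\tfrac78s)\le\Lambda(s)^{3/4}\Lambda(\tfrac s2)^{1/4}\le A^{3/4}R^{1/4}.$$
Together with (9),
$$s\Lambda(\tfrac78s)^2\le\min\{sA^{3/2}R^{1/2},\ sR^2\}.\tag{11}$$
The first bound carries a positive power of $s$ and serves small $s$; the second serves large $s$.

**Step 6: summation over $s=2^is_0$, $i\ge0$.** Split the values of $s$ according to which term of $R$ dominates.

*Case I: $ne^{-\alpha ns/2}\le2\eta/s$.* Then $R\le4\eta/s$, and (11) is at most $\min\{2A^{3/2}(\eta s)^{1/2},\,16\eta^2/s\}$. For $s\le\eta$ use the first bound: the values $s^{1/2}$ form part of a geometric sequence with ratio $\sqrt2$ and largest term at most $\eta^{1/2}$. So the sum is at most $2A^{3/2}\eta/(1-2^{-1/2})\le7A^{3/2}\eta$. For $s>\eta$ use the second: the sum is at most $16\eta\cdot2=32\eta$.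

*Case II: $ne^{-\alpha ns/2}>2\eta/s$.* Then $R\le2ne^{-\alpha ns/2}$. With $y=ns$, the first bound in (11) is at most
$$\sqrt2A^{3/2}n^{-1/2}ye^{-\alpha y/4}\le\sqrt2A^{3/2}n^{-1/2}\,\frac{C(\alpha)}y,\qquad C(\alpha)=\sup_{y>0}y^2e^{-\alpha y/4}.$$
Since $\sum_{i\ge0}1/(n2^is_0)=2/(ns_0)\le4/\log n$ by (6), the total is $o(1)$.

Therefore
$$\sum_{i\ge0}\mathbb P(B_2(i))\le C_K(7A^{3/2}+32)\eta+o(1).\tag{12}$$

## 9. Equality of the hitting times under a sublinear tail

**End of the proof of Theorem 2.** Suppose $Y\ge1$ and none of the events $B_1$, $B_2(i)$ occurs. For $t\le s_0$, $\Gamma_t$ has an isolated vertex, hence minimum degree less than $K$. In the graph of all pairs with $W_{ij}>0$, each vertex $v$ has degree at least $d_v\ge1/\eta>K$, because $W\le1$. So there is a finite first time $t^*$ at which $\Gamma_{t^*}$ has minimum degree at least $K$. It satisfies $t^*>s_0$ and comes no later than the exhaustion of the visible pairs. Edges enter one at a time, so $g_n=|E(\Gamma_{t^*})|$. By Step 1 of Section 8, $\Gamma_{t^*}$ is $K$-connected, so $f_n\le|E(\Gamma_{t^*})|=g_n$. With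 (F2), $f_n=g_n$.

By (7), Step 2 of Section 8 and (12), and since the samples we conditioned on occur aas,
$$\limsup_{n\to\infty}\mathbb P(f_n\ne g_n)\le\frac3A+C_K(7A^{3/2}+32)\eta .$$
The left side does not depend on $A$ and $\eta$, and $C_K$ depends only on $K$. Let $\eta\to0$ with $A$ fixed, and then $A\to\infty$. $\qquad\blacksquare$

## 10. Linear tails do not suffice

**Proof of Theorem 3.** If (a) holds and $\varphi_W\le\psi$ near $0$, then $\varphi_W(\delta)=o(\delta)$, so (b) follows from Theorem 2 (and is trivial for $K=0$). Suppose now that (a) fails. We again use the family of Section 4. This time the parts must be so small that $\varphi_W\le\psi$, so we accept clusters of exactly $K+1$ points, which appear only with probability bounded away from $0$.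

**Step 1: the graphon.** Since (a) fails, there are $c\in(0,\frac12]$ and $\delta_1>\delta_2>\cdots$ tending to $0$ with $\psi(\delta_k)\ge2c\delta_k$. Passing to a subsequence, assume $\delta_1\le\frac18$ and $\delta_{k+1}\le\delta_k^2$. Take the graphon of Section 4 with $p_k=c\delta_k$ and $\varepsilon_k=2\delta_k$ for $k\ge1$. Since $\delta_{j+1}\le\delta_j/8$, for every $k\ge1$
$$\sum_{j\ge k}p_j\le2c\delta_k\le\psi(\delta_k).\tag{13}$$
In particular $\sum_{k\ge1}p_k\le2c\delta_1\le\frac12$. By Section 4, $W$ is connected.

**Step 2: the tail of the degrees is below $\psi$.** On $A_0$, $\deg\ge p_0\ge\frac12$. On $A_k$ with $k\ge1$, $\deg\ge\varepsilon_kp_0\ge\delta_k$. Let $0<\delta\le\frac12$ and let $k$ be minimal with $\delta_k<\delta$. Points of $A_0$ have $\deg\ge\frac12\ge\delta$, and points of $A_j$ with $1\le j<k$ have $\deg\ge\delta_j\ge\delta$. So $\{\deg<\delta\}\subseteq\bigcup_{j\ge k}A_j$, and by (13) and monotonicity $\varphi_W(\delta)\le\psi(\delta_k)\le\psi(\delta)$.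

**Step 3: the sample.** Fix $K\ge1$ and let $n=\lceil1/\delta_k\rceil$ with $k\to\infty$. Then $n\delta_k\in[1,1+\delta_k]$; in particular $n\le2/\delta_k$.

* $X_k$ has law $\mathrm{Bin}(n,p_k)$ with $np_k\to c$, so by the Poisson limit $\mathbb P(X_k=K+1)\to a:=e^{-c}c^{K+1}/(K+1)!>0$.
* Aas $X_j=0$ for all $j>k$, since by (13) $n\sum_{j>k}p_j\le\frac2{\delta_k}\cdot2c\delta_{k+1}\le4c\delta_k\to0$.
* Aas $X_j\ge\frac12c\sqrt{n/2}$ for all $0\le j<k$. For $1\le j<k$ the mean is $np_j\ge c\delta_{k-1}/\delta_k\ge c\delta_k^{-1/2}\ge c\sqrt{n/2}$, using $\delta_{k-1}\ge\delta_k^{1/2}$. Also $np_0\ge n/2\ge c\sqrt{n/2}$. By (1) the failure probability is at most $ke^{-c\sqrt{n/2}/8}\to0$, because $k\le8^k\le1/\delta_k\le n$.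

So for large $k$, with probability at least $a/2$ the sample satisfies $X_k=K+1$ and the other two properties. Condition on such a sample.

**Step 4: the cluster is a component of $\Gamma_1$ with positive probability.** The following three events concern disjoint sets of pairs, so they are independent.

* The $K+1$ vertices in $A_k$ form a clique in $\Gamma_1$: probability $(1-e^{-1})^{\binom{K+1}2}$.
* No edge of $\Gamma_1$ leaves these $K+1$ vertices. The total weight of the pairs concerned is at most $(K+1)n\cdot2\delta_k\le4(K+1)$, so the probability is at least $e^{-4(K+1)}$.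
* All other vertices have at least $K$ neighbors in their own part: by (3), probability at least $1-nKn^Ke^{K+1-c\sqrt{n/2}/2}=1-o(1)$.

If all three occur, $\Gamma_1$ has minimum degree at least $K$, since each vertex of the clique has degree $K$. It is also disconnected, since $n>K+1$. By (F3), $g_n<f_n$. Hence along this sequence of $n$
$$\liminf\mathbb P(f_n\ne g_n)\ge\frac a2(1-e^{-1})^{\binom{K+1}2}e^{-4(K+1)}>0 .$$
The graphon was chosen before $K$, so one and the same $W$ serves every $K\ge1$, and (b) fails. For the last assertion of the theorem take $\psi(\delta)=\min\{C\delta,1\}$, which is nondecreasing and not $o(\delta)$. $\qquad\blacksquare$
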